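\title{Rotation sets of the products $fg^n$ on the torus can collapse to a point}

\begin{abstract}
Let $f$ and $g$ be homeomorphisms of the two-torus isotopic to the identity whose rotation sets have non-empty interior. We ask whether the rescaled rotation sets $\frac1n\operatorname{Rot}(fg^n)$ must converge to $\operatorname{Rot}(g)$, and show that the answer is no: there are $C^\infty$ diffeomorphisms $f,g$ of this kind for which $\operatorname{Rot}(fg^n)$ is one and the same point for every $n\ge1$. The collapse comes from a symmetry conjugating $g$ to $g^{-1}$, composed with a map whose conjugates by the powers of $g$ have bounded displacement. Without the symmetry, the same boundedness condition gives convergence at rate $O(1/n)$.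
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $T^2=\mathbb R^2/\mathbb Z^2$ and let $\operatorname{Homeo}_0(T^2)$ be the group of homeomorphisms of $T^2$ isotopic to the identity. We write $T_v(z)=z+v$ for the translation of the plane by $v$ and $|\cdot|$ for the Euclidean norm. Every $f\in\operatorname{Homeo}_0(T^2)$ lifts to a homeomorphism $F$ of $\mathbb R^2$ that commutes with the integer translations $T_m$, $m\in\mathbb Z^2$, and the other lifts of $f$ are the maps $T_mF$. Throughout, a lowercase letter denotes an element of $\operatorname{Homeo}_0(T^2)$, the corresponding capital denotes a lift of it, and a \emph{lift} means a lift of some element of $\operatorname{Homeo}_0(T^2)$. Lifts form a group in which the integer translations are central.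

The \emph{rotation set} $\operatorname{Rot}(F)$ of a lift $F$ is the set of all limits of sequences
\[
\frac{F^{n_k}(x_k)-x_k}{n_k},\qquad n_k\to\infty,\quad x_k\in\mathbb R^2 .
\]
It records the average velocities with which long orbit segments of $f$ wind around the torus; for example $\operatorname{Rot}(T_v)=\{v\}$. By a theorem of Misiurewicz and Ziemian, $\operatorname{Rot}(F)$ is a compact convex set. Changing the lift translates it by an integer vector, so the condition ``the rotation set of $f$ has non-empty interior'' makes sense. Compact sets are compared in the Hausdorff distance: if $N_\varepsilon(A)$ is the set of points at distance at most $\varepsilon$ from $A$, then $d_H(A,A')$ is the least $\varepsilon$ with $A\subseteq N_\varepsilon(A')$ and $A'\subseteq N_\varepsilon(A)$.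

Fix lifts $F,G$ and let $n$ be large. One step of $FG^n$ consists of $n$ steps of $G$ followed by a jump whose size is bounded independently of $n$. Since $\operatorname{Rot}(G^n)=n\operatorname{Rot}(G)$, one expects the jump to be negligible at scale $n$, that is,
\begin{equation}\label{eq:limit}
\tfrac1n\operatorname{Rot}(FG^n)\longrightarrow\operatorname{Rot}(G)\quad\text{in the Hausdorff distance as } n\to\infty .
\end{equation}
Whether \eqref{eq:limit} holds depends only on $f$ and $g$: replacing $F$ by $T_mF$ moves the left side by $m/n$, and replacing $G$ by $T_mG$ moves both sides by $m$.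

Half of \eqref{eq:limit} is known to hold for all $f,g$: the jumps create no new velocities at scale $n$, so that $\frac1n\operatorname{Rot}(FG^n)\subseteq N_\varepsilon(\operatorname{Rot}(G))$ for every $\varepsilon>0$ and all large $n$. We recall the short proof in Proposition~\ref{prop:upper}. In particular \eqref{eq:limit} holds whenever $\operatorname{Rot}(G)$ is a single point. The other half asks whether the jumps can \emph{destroy} velocities. They can: $F$ may carry a point that has just drifted with velocity $v$ to a place where $G$ drifts with velocity $-v$. The simplest examples (Section~\ref{sec:model}) are degenerate, however, in that $f$ is a translation of order two. It is natural to guess that the phenomenon disappears once both maps have large rotation sets, which leads to the following question from the paper of Hensel and Le Roux~\cite{HL}.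

\medskip
\noindent\textbf{Question.} \emph{Let $f,g\in\operatorname{Homeo}_0(T^2)$ have rotation sets with non-empty interior. Does \eqref{eq:limit} always hold?}
\medskip

The answer is no, even for smooth maps, and the failure is extreme.

\begin{theorem}\label{thm:main}
There are $C^\infty$ diffeomorphisms $f,g\in\operatorname{Homeo}_0(T^2)$ with lifts $F,G$ such that
\[
\operatorname{Rot}(F)\supseteq[0,1]^2,\qquad \operatorname{Rot}(G)\supseteq[-2,2]\times[-1,1],
\]
and $\operatorname{Rot}(FG^n)=\{(\tfrac12,\tfrac12)\}$ for every $n\ge1$. Hence $\frac1n\operatorname{Rot}(FG^n)\to\{0\}\ne\operatorname{Rot}(G)$.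
\end{theorem}

The mechanism is general and has a positive counterpart. For a lift $W$ the map $W-\mathrm{id}$ is continuous and $\mathbb Z^2$-periodic, so the \emph{displacement} $\|W\|=\sup_z|W(z)-z|$ is finite. It satisfies $\|W^{-1}\|=\|W\|$ (substitute $z=W(y)$) and $\|VW\|\le\|V\|+\|W\|$ (triangle inequality through $W(z)$). Given $g$, put
\[
C^+(U)=\sup_{n\ge0}\|G^{n}UG^{-n}\|,\qquad C^-(U)=\sup_{n\ge0}\|G^{-n}UG^{n}\|,
\]
\[
\Gamma^\pm(g)=\{u\in\operatorname{Homeo}_0(T^2): C^\pm(U)<\infty\}.
\]
As integer translations are central, $C^\pm(U)$ does not depend on the lift of $g$, and it changes by at most $|m|$ if $U$ is replaced by $T_mU$; so $\Gamma^\pm(g)$ is well defined. The two properties of $\|\cdot\|$ give $C^\pm(U^{-1})=C^\pm(U)$ and $C^\pm(UU')\le C^\pm(U)+C^\pm(U')$, so $\Gamma^+(g)$ and $\Gamma^-(g)$ are subgroups. If $U$ commutes with $G$, then $C^\pm(U)=\|U\|$ and $u$ lies in both.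

\begin{theorem}\label{thm:general}
Let $g\in\operatorname{Homeo}_0(T^2)$ with lift $G$.
\begin{enumerate}
\item[(a)] Let $f\in\Gamma^+(g)\cup\Gamma^-(g)$ with lift $F$, and let $C=C^+(F)$ or $C=C^-(F)$ respectively. Then for all $n\ge1$,
\[
d_H\bigl(\tfrac1n\operatorname{Rot}(FG^n),\operatorname{Rot}(G)\bigr)\le\frac Cn .
\]
In particular \eqref{eq:limit} holds.
\item[(b)] Let $s\in\operatorname{Homeo}_0(T^2)$ satisfy $sgs^{-1}=g^{-1}$, let $S$ be a lift of $s$, and write $S^{-1}GS=T_mG^{-1}$ with $m\in\mathbb Z^2$. Then $\operatorname{Rot}(G)$ is symmetric about $m/2$, and for every $f=su$ with $u\in\Gamma^-(g)$ and every lift $F$ of $f$, the set $\operatorname{Rot}(FG^n)$ lies within a distance independent of $n$ of the point $\frac n2m$. Thus $\frac1n\operatorname{Rot}(FG^n)\to\{m/2\}$, and \eqref{eq:limit} fails for all such $f$ as soon as $\operatorname{Rot}(G)$ is not a single point.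
\end{enumerate}
\end{theorem}

A map $s$ as in (b) is said to \emph{reverse} $g$. After the tools of Section~\ref{sec:tools} and the model of Section~\ref{sec:model}, we prove Theorem~\ref{thm:general} in Section~\ref{sec:general}. The remaining task is geometric: to find $g$, $s$ and $u\in\Gamma^-(g)$ such that both $g$ and $su$ have large rotation sets. Section~\ref{sec:construction} explains why these demands conflict and builds the maps; Section~\ref{sec:proof} verifies their properties.

\section{Elementary properties of rotation sets}\label{sec:tools}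

Apart from the theorem of Misiurewicz and Ziemian, we need only the following facts.

\begin{lemma}\label{lem:basic}
Let $F,W$ be lifts and let $m\in\mathbb Z^2$.
\begin{enumerate}
\item[(i)] $\operatorname{Rot}(F)\ne\emptyset$. If $A\subseteq\mathbb R^2$ is closed and convex and $F(z)-z\in A$ for all $z$, then $\operatorname{Rot}(F)\subseteq A$.
\item[(ii)] $\operatorname{Rot}(T_mF)=m+\operatorname{Rot}(F)$.
\item[(iii)] $\operatorname{Rot}(F^n)=n\operatorname{Rot}(F)$ for every integer $n$.
\item[(iv)] $\operatorname{Rot}(WFW^{-1})=\operatorname{Rot}(F)$.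
\item[(v)] If $F(p)=p+m$ for some point $p$, then $m\in\operatorname{Rot}(F)$.
\item[(vi)] For every $\varepsilon>0$ there is $n_0$ such that $\frac1n(F^n(z)-z)\in N_\varepsilon(\operatorname{Rot}(F))$ for all $n\ge n_0$ and all $z$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The quotient $\frac1k(F^k(z)-z)$ is the average of the $k$ vectors $F(z_i)-z_i$, where $z_i=F^i(z)$ and $0\le i<k$. So it lies in $A$, and so do all limits. Taking for $A$ the closed disc of radius $\|F\|$ about $0$ shows that the quotients are bounded, so limits exist.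

(ii) We have $(T_mF)^k=T_{km}F^k$.

(iii) The case $n=0$ is trivial. Let $n\ge1$. The identity $\frac1k((F^n)^k(x)-x)=n\cdot\frac1{nk}(F^{nk}(x)-x)$ gives $\operatorname{Rot}(F^n)\subseteq n\operatorname{Rot}(F)$. Conversely, if $\frac1{n_j}(F^{n_j}(x_j)-x_j)\to v$, write $n_j=nk_j+r_j$ with $0\le r_j<n$. Then $|F^{n_j}(x_j)-F^{nk_j}(x_j)|\le n\|F\|$ and $n_j/k_j\to n$, so $\frac1{k_j}((F^n)^{k_j}(x_j)-x_j)\to nv$. For $n=-1$, use $F^{-k}(x)-x=-(F^k(y)-y)$ with $y=F^{-k}(x)$, where $x\mapsto y$ is a bijection of the plane. The other negative $n$ follow by combining the two cases.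

(iv) With $y=W^{-1}(z)$, the vectors $WF^kW^{-1}(z)-z=W(F^k(y))-W(y)$ and $F^k(y)-y$ differ by at most $2\|W\|$, which is negligible after division by $k$.

(v) Since $F$ commutes with $T_m$, we get $F^k(p)=p+km$.

(vi) Otherwise there are $n_k\to\infty$ and $z_k$ whose quotients stay at distance more than $\varepsilon$ from $\operatorname{Rot}(F)$. They are bounded, so a subsequence converges, and its limit lies in $\operatorname{Rot}(F)$ by definition: a contradiction.
\end{proof}

\begin{proposition}\label{prop:upper}
For all lifts $F,G$ and every $\varepsilon>0$, we have $\frac1n\operatorname{Rot}(FG^n)\subseteq N_\varepsilon(\operatorname{Rot}(G))$ for all large $n$.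
\end{proposition}

\begin{proof}
Let $n$ be so large that $\|F\|/n\le\varepsilon/2$ and Lemma~\ref{lem:basic}(vi) applies to $G$ with $\varepsilon/2$. Then for all $z$,
\[
\tfrac1n\bigl(FG^n(z)-z\bigr)=\tfrac1n\bigl(F(G^n(z))-G^n(z)\bigr)+\tfrac1n\bigl(G^n(z)-z\bigr)\in N_\varepsilon(\operatorname{Rot}(G)).
\]
The set $N_\varepsilon(\operatorname{Rot}(G))$ is closed and convex because $\operatorname{Rot}(G)$ is, so Lemma~\ref{lem:basic}(i) applies with $A=n\,N_\varepsilon(\operatorname{Rot}(G))$.
\end{proof}

The proof also shows where velocities may be lost. A rotation vector of $FG^n$ is a limit of averages over many blocks of $n$ steps of $G$, and nothing forces the blocks along an orbit to point the same way.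

\section{The model: shears reversed by a half-translation}\label{sec:model}

Let $e=(\frac12,\frac12)$. The translation $T_e$ lifts a translation of order two of the torus, and $T_e^2=T_{(1,1)}$ is central.

\begin{example}\label{ex:shear}
Let $H(x,y)=(x+\sin2\pi y,\,y)$. Then $H^k(x,y)-(x,y)=(k\sin2\pi y,0)$, so $\operatorname{Rot}(H)=[-1,1]\times\{0\}$. Apply $T_eH^n$ twice:
\[
(x,y)\longmapsto\bigl(x+n\sin2\pi y+\tfrac12,\;y+\tfrac12\bigr)\longmapsto\bigl(x+n\sin2\pi y+n\sin(2\pi y+\pi)+1,\;y+1\bigr).
\]
The two drifts cancel, so $(T_eH^n)^2=T_{(1,1)}$, and $\operatorname{Rot}(T_eH^n)=\{e\}$ for all $n$ by Lemma~\ref{lem:basic}(iii). Thus $\frac1n\operatorname{Rot}(T_eH^n)\to\{0\}$ and \eqref{eq:limit} fails.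
\end{example}

The cancellation only used $T_eHT_e^{-1}=H^{-1}$, and it is easy to keep this relation while enlarging the rotation set. One combines a horizontal and a vertical shear. Conjugation by $T_e$ inverts each factor but keeps their order, whereas inversion reverses the order; so the product should be a palindrome.

\begin{lemma}\label{lem:shears}
Let $\varphi:\mathbb R\to\mathbb R$ be continuous with $\varphi(t+\frac12)=-\varphi(t)$, and put
\[
H(x,y)=(x+\varphi(y),y),\qquad V(x,y)=(x,y+\varphi(x)),\qquad G_0=HVH .
\]
Then $G_0$ is a lift, and: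
\begin{enumerate}
\item[(i)] $T_eG_0T_e^{-1}=G_0^{-1}$;
\item[(ii)] if $\varphi(x)$ and $\varphi(y)$ are integers, then $G_0(x,y)=(x+2\varphi(y),\,y+\varphi(x))$.
\end{enumerate}
\end{lemma}

\begin{proof}
The function $\varphi$ is $1$-periodic, so $H$ and $V$ commute with integer translations; replacing $\varphi$ by $t\varphi$, $0\le t\le1$, gives isotopies to the identity that descend to $T^2$. For (i), $T_eHT_e^{-1}(x,y)=(x+\varphi(y-\frac12),y)=(x-\varphi(y),y)=H^{-1}(x,y)$, and exchanging the coordinates gives $T_eVT_e^{-1}=V^{-1}$. Hence $T_eG_0T_e^{-1}=H^{-1}V^{-1}H^{-1}=G_0^{-1}$. For (ii), each shear changes a coordinate by an integer, so the values of $\varphi$ at the coordinates never change: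
\[
(x,y)\mapsto(x+\varphi(y),y)\mapsto(x+\varphi(y),y+\varphi(x))\mapsto(x+2\varphi(y),y+\varphi(x)).\qedhere
\]
\end{proof}

\begin{example}\label{ex:palindrome}
Take $\varphi(t)=\sin2\pi t$. At the four points $(\pm\frac14,\pm\frac14)$, part (ii) and Lemma~\ref{lem:basic}(v) give the four vectors $(\pm2,\pm1)\in\operatorname{Rot}(G_0)$, so $\operatorname{Rot}(G_0)\supseteq[-2,2]\times[-1,1]$ by convexity. By (i), $(T_eG_0^n)^2=(T_eG_0^nT_e^{-1})\,T_e^2\,G_0^n=T_{(1,1)}$, and again $\operatorname{Rot}(T_eG_0^n)=\{e\}$ for all $n$.
\end{example}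

So the hypothesis on $g$ in the Question is no obstacle. What remains is the hypothesis on $f$: we must replace $T_e$, whose rotation set is a point, by some $T_eU$ with a large rotation set, without spoiling the cancellation. Theorem~\ref{thm:general}(b) says which $U$ are allowed.

\section{Bounded conjugates: proof of Theorem~\ref{thm:general}}\label{sec:general}

In both parts one moves all powers of $G$ to one side of a product; the price is that the other factors get conjugated by powers of $G$, and the groups $\Gamma^\pm(g)$ are defined so that this price is bounded.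

\begin{proof}[Proof of (a)]
Fix $n\ge1$ and let $W=FG^n$. We claim that for every $k\ge1$ there is a bijection $\beta_k$ of the plane with
\begin{equation}\label{eq:compare}
\bigl|\bigl(W^k(x)-x\bigr)-\bigl(G^{kn}(y)-y\bigr)\bigr|\le kC\qquad\text{for all } x \text{ and } y=\beta_k(x).
\end{equation}

Suppose $f\in\Gamma^+(g)$. Define $P_0=\mathrm{id}$ and $P_{k+1}=P_k\,(G^{kn}FG^{-kn})$. Then $W^k=P_kG^{kn}$ by induction, because
\[
W^{k+1}=P_kG^{kn}FG^n=P_k\,(G^{kn}FG^{-kn})\,G^{(k+1)n}.
\]
Since $\|P_k\|\le kC$, we get $|W^k(x)-G^{kn}(x)|\le kC$, which is \eqref{eq:compare} with $\beta_k=\mathrm{id}$.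

Suppose $f\in\Gamma^-(g)$. Define $P'_0=\mathrm{id}$ and $P'_{k+1}=(G^{-(k+1)n}FG^{(k+1)n})\,P'_k$. Then $W^k=G^{kn}P'_k$ by induction, because
\[
W^{k+1}=FG^nG^{kn}P'_k=G^{(k+1)n}\,(G^{-(k+1)n}FG^{(k+1)n})\,P'_k .
\]
With $y=P'_k(x)$ we have $W^k(x)=G^{kn}(y)$, so the left side of \eqref{eq:compare} equals $|y-x|\le\|P'_k\|\le kC$. This is \eqref{eq:compare} with $\beta_k=P'_k$.

Now let $v\in\operatorname{Rot}(W)$ be the limit of $\frac1{k_j}(W^{k_j}(x_j)-x_j)$, and put $y_j=\beta_{k_j}(x_j)$. The quotients $\frac1{k_j}((G^n)^{k_j}(y_j)-y_j)$ are bounded by $\|G^n\|$, so along a subsequence they converge to some $w\in\operatorname{Rot}(G^n)$, and $|v-w|\le C$ by \eqref{eq:compare}. Conversely, if $w\in\operatorname{Rot}(G^n)$ is realized by $(k_j,y_j)$, put $x_j=\beta_{k_j}^{-1}(y_j)$; a subsequence of the quotients of $W$, which are bounded by $\|W\|$, converges to some $v\in\operatorname{Rot}(W)$ with $|v-w|\le C$. Hence $d_H(\operatorname{Rot}(W),n\operatorname{Rot}(G))\le C$ by Lemma~\ref{lem:basic}(iii); divide by $n$.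
\end{proof}

\begin{proof}[Proof of (b)]
Inverting $sgs^{-1}=g^{-1}$ gives $sg^{-1}s^{-1}=g$, that is, $s^{-1}gs=g^{-1}$. So $S^{-1}GS$ and $G^{-1}$ lift the same map, and $m$ exists. By Lemma~\ref{lem:basic}(iv), (ii) and (iii), $\operatorname{Rot}(G)=\operatorname{Rot}(T_mG^{-1})=m-\operatorname{Rot}(G)$, which is the symmetry about $m/2$.

Let $U$ be a lift of $u$ and take first $F=SU$. Using $S^{-1}G^nS=T_{nm}G^{-n}$, we compute
\begin{equation}\label{eq:square}
(SUG^n)^2=SUS\,(S^{-1}G^nS)\,UG^n=T_{nm}\;SUS\;(G^{-n}UG^n).
\end{equation}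
Hence $|(FG^n)^2(z)-z-nm|\le K$ for all $z$, where $K=2\|S\|+\|U\|+C^-(U)$ is finite because $u\in\Gamma^-(g)$, and is independent of $n$. By Lemma~\ref{lem:basic}(i) and (iii), $\operatorname{Rot}(FG^n)=\frac12\operatorname{Rot}((FG^n)^2)$ lies in the closed disc of radius $K/2$ about $\frac n2m$. Another lift of $f$ shifts $\operatorname{Rot}(FG^n)$ by an integer vector independent of $n$. Dividing by $n$ gives the limit $\{m/2\}$, which differs from $\operatorname{Rot}(G)$ when that set is not a point.
\end{proof}

Some condition on $u$ is needed in (b): for $u=s^{-1}$ we get $f=\mathrm{id}$, and \eqref{eq:limit} holds. That some condition on $f$ is needed in (a) is shown by Example~\ref{ex:shear}.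

\section{Construction of $f$ and $g$}\label{sec:construction}

From now on $S=T_e$. We look for $G$ with $SGS^{-1}=G^{-1}$ and for $U$ supported in the integer translates of a closed disc $D$ centered at $0$ of radius less than $\frac12$, so that these translates are disjoint: $U$ preserves each $D+m$ and is the identity elsewhere.

\subsection*{The disc must be large}
The cheapest way to give $F=SU$ a large rotation set is Lemma~\ref{lem:basic}(v). The equation $SU(p)=p+m$ means $U(p)=p+m-e$. Both coordinates of $m-e$ lie in $\frac12+\mathbb Z$, so $|m-e|\ge\sqrt2/2$; the points $p$ and $U(p)$ lie in one translate of $D$, whose radius is therefore at least $\sqrt2/4$. A half-turn realizes this bound: $-p=p+m-e$ has the solution $p=(e-m)/2$, and $m\in\{0,1\}^2$ gives the four points $(\pm\frac14,\pm\frac14)$, of norm $\sqrt2/4$.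

\subsection*{The map $G$ cannot be the identity on the disc}
The simplest way to get $u\in\Gamma^-(g)$ would be to take $G=\mathrm{id}$ on $D$, so that $G$ and $U$ commute. But then $G=SG^{-1}S^{-1}$ is the identity on $e+D$ too. The set $\mathbb Z^2\cup(e+\mathbb Z^2)$ is the vertex set of a tiling of the plane by squares of side $\sqrt2/2$, and every point of a side is within $\sqrt2/4$ of an endpoint. So $G$ would fix all sides pointwise, hence preserve every tile, and $\operatorname{Rot}(G)=\{0\}$.

\subsection*{Trapping instead of fixing}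
Membership in $\Gamma^-(g)$ needs much less: if $G^{-1}(D)\subseteq D$, then $G^{-n}UG^n$ only moves points inside the sets $G^{-n}(D)+m\subseteq D+m$, so $C^-(U)$ is at most the diameter of $D$. We therefore start from a map $G_0$ as in Lemma~\ref{lem:shears} that is the identity on a \emph{small} disc $B$, which is harmless, and compose it with a map $Q$ expanding $B$ onto $D$. The composition must still be reversed by $S$. The next lemma achieves this by adding a matching contraction around $e$.

\begin{lemma}\label{lem:symmetrize}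
Let $G_0,Q$ be lifts with $SG_0S^{-1}=G_0^{-1}$, and let $G=Q\,G_0\,(SQ^{-1}S^{-1})$. Then $SGS^{-1}=S^{-1}GS=G^{-1}$.
\end{lemma}

\begin{proof}
For any lift $W$ we have $(WS)^2=W\,(SWS^{-1})\,S^2$, so $SWS^{-1}=W^{-1}$ if and only if $(WS)^2=S^2$. Now $GS=Q\,(G_0S)\,Q^{-1}$, so $(GS)^2=QS^2Q^{-1}=S^2$, because $S^2=T_{(1,1)}$ is central. Thus $SGS^{-1}=G^{-1}$, and $S^{-1}GS=S^{-2}(SGS^{-1})S^2=G^{-1}$.
\end{proof}

One condition remains: the points that carry the rotation vectors of $G_0$ must avoid the supports of $Q$ and $SQ^{-1}S^{-1}$. The points $(\pm\frac14,\pm\frac14)$ of Example~\ref{ex:palindrome} lie in $D$, so we use instead the gaps around the centers of the tiles, and choose the points $(\pm\frac38,\pm\frac18)$; see Figure~\ref{fig:discs}. This dictates the choice of $\varphi$ below.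

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=6.5]
\begin{scope}
\clip (-0.5,-0.5) rectangle (0.5,0.5);
\foreach \x/\y in {0/0,0.5/0.5,-0.5/0.5,0.5/-0.5,-0.5/-0.5}{
  \fill[gray,opacity=0.25] (\x,\y) circle (0.38);
  \draw[dashed] (\x,\y) circle (0.36);}
\end{scope}
\draw (-0.5,-0.5) rectangle (0.5,0.5);
\draw[thick,fill=white] (0,0) circle (0.0625);
\node at (0,0) {$B$};
\node at (0,0.27) {$D$};
\node[above right] at (0.5,0.5) {$e$};
\foreach \x in {-1,1} \foreach \y in {-1,1}{
  \fill (0.25*\x,0.25*\y) circle (0.011);
  \draw[thick] (0.375*\x-0.009,0.125*\y-0.009) rectangle (0.375*\x+0.009,0.125*\y+0.009);}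
\end{tikzpicture}
\caption{The fundamental square $[-\frac12,\frac12]^2$. Shaded: the discs of radius $0.38$ about $0$ (support of $Q$) and about the corners $e+\mathbb Z^2$ (support of $SQ^{-1}S^{-1}$). Dashed: the concentric circles of radius $0.36$; the central one bounds $D$, the support of $U$. The map $G^{-1}$ sends $D$ onto the small disc $B$. The dots $(\pm\frac14,\pm\frac14)$ project to fixed points of $f$; the squares $(\pm\frac38,\pm\frac18)$ lie in the unshaded gaps and project to fixed points of $g$.}
\label{fig:discs}
\end{figure}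

\subsection*{The maps}
Let
\[
B=\{|z|\le\tfrac1{16}\},\qquad D=\{|z|\le0.36\},\qquad D'=\{|z|\le0.38\}.
\]
The radii are chosen so that
\begin{equation}\label{eq:radii}
\tfrac{\sqrt2}4<0.355<0.36<0.38<\tfrac{\sqrt{10}}8<\tfrac12,\qquad \tfrac1{16}+0.38<\tfrac{\sqrt2}2 ;
\end{equation}
indeed $\frac18<0.355^2$, $0.38^2<\frac{10}{64}<\frac14$ and $0.4425^2<\frac12$. Since $\sqrt2/2$ is the distance between $\mathbb Z^2$ and $e+\mathbb Z^2$, the last inequality gives
\begin{equation}\label{eq:disjoint}
(B+\mathbb Z^2)\cap(e+D'+\mathbb Z^2)=\emptyset .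
\end{equation}

\emph{The map $G_0$.} Choose a $C^\infty$ function $\varphi$ on $[0,\frac12]$ with $\varphi=0$ on $[0,\frac1{16}]\cup[\frac7{16},\frac12]$ and $\varphi=1$ on $[\frac18,\frac38]$, and extend it to $\mathbb R$ by $\varphi(t+\frac12)=-\varphi(t)$. The extension is smooth since $\varphi$ vanishes near $0$ and $\frac12$. It vanishes on $[-\frac1{16},\frac1{16}]$, and
\[
\varphi(\tfrac18)=\varphi(\tfrac38)=1,\qquad \varphi(-\tfrac18)=-\varphi(\tfrac38)=-1,\qquad \varphi(-\tfrac38)=-\varphi(\tfrac18)=-1 .
\]
Let $G_0=HVH$ be given by Lemma~\ref{lem:shears}. Both shears fix the square $[-\frac1{16},\frac1{16}]^2$ pointwise, so $G_0=\mathrm{id}$ on $B$.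

\emph{The map $Q$.} Let $\rho:[0,\infty)\to[0,\infty)$ be $C^\infty$ with $\rho'>0$, $\rho(r)=5.76\,r$ on $[0,\frac1{16}]$, so that $\rho(\frac1{16})=0.36$, and $\rho(r)=r$ for $r\ge0.38$. To obtain $\rho$, we need a smooth $\sigma>0$ equal to $5.76$ on $[0,\frac1{16}]$ and to $1$ on $[0.38,\infty)$ whose integral over $I=[\frac1{16},0.38]$ is $0.02$; then $\rho(r)=\int_0^r\sigma$ works. Let $\sigma_0$ decrease from $5.76$ to $0.01$ on the first subinterval of $I$ of length $0.001$, stay equal to $0.01$, and increase to $1$ on the last subinterval of length $0.001$. Its integral over $I$ is less than $0.00576+0.0032+0.001<0.02$, and adding a suitable positive multiple of a bump function supported inside $I$ gives $\sigma$. Put $Q(z)=\rho(|z|)z/|z|$ for $0<|z|<\frac12$ and $Q(0)=0$. This is a homothety near $0$, a diffeomorphism $(r,\vartheta)\mapsto(\rho(r),\vartheta)$ in polar coordinates, and the identity for $|z|\ge0.38$. Extend $Q$ by $Q(z+m)=Q(z)+m$ and by the identity off $D'+\mathbb Z^2$. Then $Q(B)=D$.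

\emph{The map $U$.} Let $\theta:[0,\infty)\to\mathbb R$ be smooth with $\theta=\pi$ on $[0,0.355]$ and $\theta=0$ on $[0.36,\infty)$. Let $R_\alpha$ be the rotation by the angle $\alpha$, put $U(z)=R_{\theta(|z|)}z$ for $|z|<\frac12$, and extend $U$ in the same way as $Q$. It is a smooth diffeomorphism, with inverse $z\mapsto R_{-\theta(|z|)}z$ on $D$; it preserves each $D+m$ and is the identity off $D+\mathbb Z^2$.

\emph{The maps $F$ and $G$.} Define
\begin{equation}\label{eq:FG}
F=SU,\qquad G=Q\,G_0\,(SQ^{-1}S^{-1}),\qquad\text{so that}\qquad G^{-1}=(SQS^{-1})\,G_0^{-1}\,Q^{-1}.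
\end{equation}
Each factor is a $C^\infty$ diffeomorphism of the plane joined to the identity by maps commuting with integer translations: for $0\le t\le1$, use $T_{te}$ for $S$, and replace $\varphi$ by $t\varphi$, $\theta$ by $t\theta$, and $\rho(r)$ by $(1-t)r+t\rho(r)$, which still has positive derivative, is linear near $0$ and equals $r$ for $r\ge0.38$. So $F$ and $G$ are lifts of $C^\infty$ diffeomorphisms $f,g\in\operatorname{Homeo}_0(T^2)$. By Lemmas~\ref{lem:shears}(i) and~\ref{lem:symmetrize},
\begin{equation}\label{eq:reverse}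
S^{-1}GS=G^{-1}.
\end{equation}

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}

\subsection*{The rotation set of $F$}
By \eqref{eq:radii}, $\theta=\pi$ at the norm $\sqrt2/4$ of the points $(\pm\frac14,\pm\frac14)$, so $F(z)=e-z$ at these points:
\[
\begin{aligned}
F(\tfrac14,\tfrac14)&=(\tfrac14,\tfrac14), &\qquad F(-\tfrac14,\tfrac14)&=(\tfrac34,\tfrac14)=(-\tfrac14,\tfrac14)+(1,0),\\
F(\tfrac14,-\tfrac14)&=(\tfrac14,\tfrac34)=(\tfrac14,-\tfrac14)+(0,1), &\qquad F(-\tfrac14,-\tfrac14)&=(\tfrac34,\tfrac34)=(-\tfrac14,-\tfrac14)+(1,1).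
\end{aligned}
\]
By Lemma~\ref{lem:basic}(v), the four vertices of $[0,1]^2$ lie in $\operatorname{Rot}(F)$, and by convexity so does the square.

\subsection*{The rotation set of $G$}
Let $p=(x,y)$ with $x=\pm\frac38$ and $y=\pm\frac18$. The integer point nearest to $p$ is $0$, at distance $\sqrt{10}/8$. Modulo $\mathbb Z$, subtracting $\frac12$ turns $\pm\frac38$ into $\mp\frac18$ and $\pm\frac18$ into $\mp\frac38$, so $p-e$ is also at distance $\sqrt{10}/8$ from $\mathbb Z^2$. By \eqref{eq:radii}, neither $p$ nor $p-e$ lies in $D'+\mathbb Z^2$, so $Q$ and $Q^{-1}$ fix all integer translates of $p$ and of $p-e$. Therefore $SQ^{-1}S^{-1}(p)=p$. Next, $\varphi(x)=\operatorname{sgn}x$ and $\varphi(y)=\operatorname{sgn}y$ are integers, so $G_0(p)=p+(2\operatorname{sgn}y,\operatorname{sgn}x)$ by Lemma~\ref{lem:shears}(ii). This is an integer translate of $p$, hence fixed by $Q$. Altogether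
\[
G(p)=p+(2\operatorname{sgn}y,\ \operatorname{sgn}x).
\]
The four choices of signs give the four vectors $(\pm2,\pm1)\in\operatorname{Rot}(G)$, and convexity gives $\operatorname{Rot}(G)\supseteq[-2,2]\times[-1,1]$.

\subsection*{The disc $D$ is trapped}
Apply to $D$ the three factors of $G^{-1}$ in \eqref{eq:FG}. First, $Q^{-1}(D)=B$. Then $G_0^{-1}$ is the identity on $B$. Finally $SQS^{-1}$ is the identity off $e+D'+\mathbb Z^2$, hence on $B$ by \eqref{eq:disjoint}. So $G^{-1}(D)=B\subseteq D$, and by induction
\begin{equation}\label{eq:trap}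
G^{-n}(D)\subseteq B\qquad\text{for all } n\ge1 ,
\end{equation}
since $G^{-n}(D)\subseteq B\subseteq D$ implies $G^{-(n+1)}(D)\subseteq G^{-1}(D)=B$.

At this point $u\in\Gamma^-(g)$, and Theorem~\ref{thm:general}(b) with $m=0$ already answers the Question. To see that $\operatorname{Rot}(FG^n)$ is exactly one point we use that $G^{-n}(D)$ lies in $B$, not merely in $D$.

\subsection*{The rotation set of $FG^n$}
Let $n\ge1$. By \eqref{eq:reverse}, identity \eqref{eq:square} holds with $m=0$; writing $SUS=(SUS^{-1})S^2$, we get
\[
(FG^n)^2=T_{(1,1)}\,A\,E_n,\qquad A=SUS^{-1},\qquad E_n=G^{-n}UG^n .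
\]
The map $A$ preserves each disc $e+D+m$ and is the identity off $e+D+\mathbb Z^2$. The map $E_n$ preserves each set $G^{-n}(D+m)=G^{-n}(D)+m$ and is the identity off their union; by \eqref{eq:trap} it therefore preserves each disc $B+m$ and is the identity off $B+\mathbb Z^2$. The sets $B+\mathbb Z^2$ and $e+D+\mathbb Z^2$ are disjoint by \eqref{eq:disjoint}. Consider $M=AE_n$. If $z\in B+m$, then $E_n(z)\in B+m$ is fixed by $A$, so $M(z)\in B+m$. If $z\in e+D+m$, then $E_n(z)=z$ and $M(z)=A(z)\in e+D+m$. Any other point is fixed by both maps. Every orbit of $M$ thus stays in a disc of diameter at most $0.72$, so $|M^j(z)-z|\le0.72$ for all $j$ and $z$, and $\operatorname{Rot}(M)=\{0\}$. By Lemma~\ref{lem:basic}(ii) and (iii),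
\[
2\operatorname{Rot}(FG^n)=\operatorname{Rot}\bigl((FG^n)^2\bigr)=\{(1,1)\},
\]
that is, $\operatorname{Rot}(FG^n)=\{(\frac12,\frac12)\}$. Dividing by $n$ gives $\frac1n\operatorname{Rot}(FG^n)\to\{0\}$, which differs from $\operatorname{Rot}(G)$. This proves Theorem~\ref{thm:main}. \qed

\begin{remark}
The last step shows how a large $\operatorname{Rot}(F)$ coexists with the collapse. For $n=0$ the same formula reads $F^2=T_{(1,1)}AU$, but the discs $D$ and $e+D$ overlap, the argument does not apply, and indeed $\operatorname{Rot}(F)\supseteq[0,1]^2$. A single factor $G$ shrinks the support of the conjugate of $U$ into $B+\mathbb Z^2$ and separates it from the support of $A$.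
\end{remark}

\begin{remark}
For the map $g$ of Theorem~\ref{thm:main}, both behaviors in Theorem~\ref{thm:general} occur. The limit \eqref{eq:limit} holds with rate $O(1/n)$ for every $f\in\Gamma^+(g)\cup\Gamma^-(g)$, and it fails for every $f$ in the coset $s\,\Gamma^-(g)$, where $s$ is the translation of the torus lifted by $T_e$. This coset contains an element whose rotation set has non-empty interior, namely $f=su$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{HL}
Sebastian Hensel and Fr\'ed\'eric Le Roux,
\emph{Rotation sets and axes in the fine curve graph for torus homeomorphisms},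
arXiv:2509.26156 (2025).

\end{thebibliography}
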